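\title{Monomial-equivariant modules over $k[x_1,x_2,\ldots]$: a semiorthogonal decomposition up to direct summands}

\begin{abstract}
Let $k$ be an infinite field and let the group $\mathfrak{M}$ of monomial matrices act on $S=k[x_1,x_2,\ldots]$. The $\mathfrak{M}$-prime ideals of $S$ define triangulated subcategories $\mathcal{T}_0,\mathcal{T}_1,\ldots,\mathcal{T}_\infty$ of the bounded derived category of equivariant $S$-modules with finitely generated cohomology. We answer a question of Ganapathy by showing that these subcategories do not form a semiorthogonal decomposition, in any characteristic: they are semiorthogonal, but they do not generate, and the obstruction is visible in the Grothendieck group. We also show that direct summands are the only obstruction. The closures of the $\mathcal{T}_r$ under direct summands do form a semiorthogonal decomposition, and we give explicit generators for each of them.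
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Throughout, $\mathbb{N}=\{0,1,2,\ldots\}$, $\mathbb{Z}_{>0}=\{1,2,\ldots\}$, $[m]=\{1,\ldots,m\}$, and $\mathfrak{S}_X$ is the symmetric group of a finite set $X$, with $\mathfrak{S}_n=\mathfrak{S}_{[n]}$.

Let $k$ be an infinite field of arbitrary characteristic. The group $\mathrm{GL}_\infty=\bigcup_n\mathrm{GL}_n(k)$ acts on $\mathbf{V}=\operatorname{span}_k(x_1,x_2,\ldots)$ and hence on the polynomial ring $S=k[x_1,x_2,\ldots]$. Let $\mathfrak{M}\subset\mathrm{GL}_\infty$ be the subgroup of monomial matrices, those with exactly one nonzero entry in each row and each column. A representation of $\mathfrak{M}$ is \emph{polynomial} if it is a subquotient of a possibly infinite direct sum of tensor powers of $\mathbf{V}$. The ring $S$ is a commutative algebra object in the category $\operatorname{Rep}^{\mathrm{pol}}(\mathfrak{M})$ of polynomial representations, and $\operatorname{Mod}_S$ denotes the category of its module objects: $S$-modules $M$ with a polynomial action of $\mathfrak{M}$ such that $S\otimes M\to M$ is equivariant. Such a module is \emph{finitely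 generated} if it is generated by finitely many elements under $S$ and $\mathfrak{M}$ together. We study
\[
\mathcal{D}=\mathrm{D}^b_{\mathrm{fg}}(\operatorname{Mod}_S),
\]
the bounded derived category of $\operatorname{Mod}_S$ with finitely generated cohomology.

If a group $G$ acts on a $k$-algebra $A$, a proper $G$-stable ideal $\mathfrak{p}$ is \emph{$G$-prime} if $\mathfrak{a}\mathfrak{b}\subset\mathfrak{p}$ implies $\mathfrak{a}\subset\mathfrak{p}$ or $\mathfrak{b}\subset\mathfrak{p}$ for all $G$-stable ideals $\mathfrak{a},\mathfrak{b}$. For $n,r\in\mathbb{N}$ let $\mathcal{I}_{n,r}$ be the $\mathfrak{M}$-stable ideal generated by $(x_1x_2\cdots x_{n+1})^{r+1}$. It is spanned by the monomials with at least $n+1$ exponents larger than $r$. It is known that the nonzero $\mathfrak{M}$-prime ideals of $S$ are precisely the $\mathcal{I}_{n,r}$; this fact motivates the definitions below but is not used in the proofs.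

A \emph{twist} of a module $M$ is a module $M\otimes L$, with $L$ an irreducible polynomial representation of $\mathfrak{M}$ and $S$ acting on the first factor. For $r\in\mathbb{N}$ let $\mathcal{T}_r\subset\mathcal{D}$ be the triangulated subcategory generated by the twists of the modules $S/\mathcal{I}_{n,r}$, $n\in\mathbb{N}$, and let $\mathcal{T}_\infty$ be the triangulated subcategory generated by the twists of $S$. Here the triangulated subcategory \emph{generated} by a class of objects is the smallest strictly full subcategory that contains them and is closed under shifts and cones. It is not required to be closed under direct summands. For a totally ordered set $I$, a \emph{semiorthogonal decomposition} $\mathcal{D}=\langle\mathcal{T}_i\rangle_{i\in I}$ is a family of triangulated subcategories such that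
\begin{enumerate}
\item[(a)] $\operatorname{Hom}(E,F)=0$ whenever $E\in\mathcal{T}_i$, $F\in\mathcal{T}_j$ and $i<j$;
\item[(b)] the $\mathcal{T}_i$ together generate $\mathcal{D}$.
\end{enumerate}
The following question is posed in \cite{Ganapathy}.

\begin{quote}
\emph{Is $\mathcal{D}=\langle\mathcal{T}_0,\mathcal{T}_1,\mathcal{T}_2,\ldots,\mathcal{T}_\infty\rangle$ a semiorthogonal decomposition, for the order $0<1<2<\cdots<\infty$?}
\end{quote}

\subsection{Why one expects a positive answer}

Over a noetherian commutative ring $A$, every finitely generated module has a finite filtration with quotients $A/\mathfrak{p}$, $\mathfrak{p}$ prime, so these modules generate the bounded derived category. The equivariant guess replaces primes by $\mathfrak{M}$-primes, with the zero ideal giving $\mathcal{T}_\infty$, and allows twists. This is condition (b).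

The two indices of $\mathcal{I}_{n,r}$ play different roles. The zero set of $\mathcal{I}_{n,r}$ consists of the points with at most $n$ nonzero coordinates, whatever $r$ is, while $r$ measures a thickness: $S/\mathcal{I}_{0,r}=S/(x_1^{r+1},x_2^{r+1},\ldots)$. An equivariant homomorphism $S/\mathcal{I}_{n,r}\to S/\mathcal{I}_{m,s}$ sends $1$ to an invariant, that is, to a scalar. So a nonzero one exists if and only if $\mathcal{I}_{n,r}\subset\mathcal{I}_{m,s}$, which means $n\ge m$ and $r\ge s$. Maps go from thick to thin, as condition (a) predicts.

Finally, the analogous statement for the full group is known. If $k$ is infinite of characteristic $p>0$, the category of $\mathrm{GL}_\infty$-equivariant $S$-modules has a semiorthogonal decomposition $\langle\mathcal{T}_1,\mathcal{T}_p,\mathcal{T}_{p^2},\ldots,\mathcal{T}_\infty\rangle$ of its bounded derived category with finitely generated cohomology. There $\mathcal{T}_q$ is generated by the modules $S/\mathfrak{m}^{[q]}\otimes L_\lambda$, with $\mathfrak{m}^{[q]}=(x_1^q,x_2^q,\ldots)$ and $L_\lambda$ ranging over the irreducible $\mathrm{GL}_\infty$-representations, and $\mathcal{T}_\infty$ is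 generated by the modules $S\otimes L_\lambda$. Note that $\mathfrak{m}^{[q]}=\mathcal{I}_{0,q-1}$. The orientation in (a) is the one of this analogue, because there $\operatorname{Hom}(S,S/\mathfrak{m}^{[1]})\ne0$ with $S\in\mathcal{T}_\infty$ and $S/\mathfrak{m}^{[1]}\in\mathcal{T}_1$.

\subsection{Results}

The answer is nevertheless negative. To name the modules that are missed, put $\mathcal{I}_{-1,r}=S$ and $Q_{n,r}=\mathcal{I}_{n-1,r}/\mathcal{I}_{n,r}$. This module has as a basis the monomials $x^w$ with exactly $n$ exponents larger than $r$. Such a monomial singles out a set of $n$ variables, and one can twist $Q_{n,r}$ along this set. For a finite-dimensional representation $\rho$ of $\mathfrak{S}_n$ and a set $B$ with $n$ elements let $\rho_B=k[\operatorname{Bij}([n],B)]\otimes_{k[\mathfrak{S}_n]}\rho$; this is a copy of $\rho$ that depends functorially on $B$ for bijections. Put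
\begin{equation}\label{eq:Qdef}
Q_{n,r}(\rho)=\bigoplus_{w}\;k\,x^w\otimes\rho_{\{w>r\}},
\end{equation}
where $x^w$ runs over the monomial basis of $Q_{n,r}$ and $\{w>r\}$ is the set of indices $a$ with $w_a>r$. Diagonal matrices act on $x^w$, permutation matrices act on both factors, and $x_a$ sends $x^w\otimes z$ to $x_ax^w\otimes z$ if the set of exponents larger than $r$ does not change and to $0$ otherwise. For the trivial representation $\rho$ we recover $Q_{n,r}$.

\begin{theorem}\label{thm:A}
The categories $\mathcal{T}_0,\mathcal{T}_1,\ldots,\mathcal{T}_\infty$ together do not generate $\mathcal{D}$; hence there is no semiorthogonal decomposition $\mathcal{D}=\langle\mathcal{T}_0,\mathcal{T}_1,\ldots,\mathcal{T}_\infty\rangle$. More precisely, let $H\subset K_0(\mathcal{D})$ be the subgroup generated by the classes of all twists $S/\mathcal{I}_{n,r}\otimes L$ and $S\otimes L$. Then the classes $[Q_{n,r}(\rho)]$, for $n,r\in\mathbb{N}$ and $\rho$ running over the isomorphism classes of nontrivial irreducible representations of $\mathfrak{S}_n$, are linearly independent in $K_0(\mathcal{D})/H$. In particular no such $Q_{n,r}(\rho)$ lies in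 the triangulated subcategory generated by all the $\mathcal{T}_r$, $r\le\infty$. Such $\rho$ exist for every $n\ge3$ in every characteristic, and for $n=2$ if $\operatorname{char}k\ne2$.
\end{theorem}

The theorem concerns condition (b), so it does not depend on the orientation chosen in (a). The failure is exactly one of direct summands.

\begin{theorem}\label{thm:B}
Let $\overline{\mathcal{T}}_r$ be the closure of $\mathcal{T}_r$ in $\mathcal{D}$ under cones, shifts and direct summands. Then
\[
\mathcal{D}=\langle\overline{\mathcal{T}}_0,\overline{\mathcal{T}}_1,\overline{\mathcal{T}}_2,\ldots,\overline{\mathcal{T}}_\infty\rangle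
\]
is a semiorthogonal decomposition, in every characteristic. Moreover:
\begin{enumerate}
\item[(1)] $\operatorname{Hom}(\mathcal{T}_r,\mathcal{T}_s)=0$ for $r<s\le\infty$, so condition \textup{(a)} holds for the original $\mathcal{T}_r$.
\item[(2)] $\overline{\mathcal{T}}_\infty=\mathcal{T}_\infty$, but $\overline{\mathcal{T}}_r\ne\mathcal{T}_r$ for every finite $r$.
\item[(3)] $\overline{\mathcal{T}}_r$ is generated, without adding direct summands, by the modules $J_r(V)$ of Definition~\textup{\ref{def:J}}.
\item[(4)] An object $E\in\mathcal{D}$ lies in the triangulated subcategory generated by all $\mathcal{T}_r$, $r\le\infty$, if and only if $[E]\in H$.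
\end{enumerate}
\end{theorem}

Section~\ref{sec:functors} describes equivariant modules as functors on weighted finite sets and collects the tools. Section~\ref{sec:example} treats the smallest missing module by hand, and Section~\ref{sec:A} proves Theorem~\ref{thm:A} by evaluating classes in $K_0(\mathcal{D})$ at well-chosen weights. The proof of Theorem~\ref{thm:B} replaces the twists by the larger family $J_r(V)$ (Section~\ref{sec:J}). Shift functors, which freeze the exponents of some variables, give both the vanishing of $\operatorname{Hom}$ (Section~\ref{sec:shift}) and generation (Section~\ref{sec:gen}). Section~\ref{sec:B} assembles the pieces.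

\section{Modules as functors on weighted sets}\label{sec:functors}

\subsection{The dictionary}

A module in $\operatorname{Mod}_S$ is graded by the weights of the diagonal torus, and permutations identify many of the graded pieces. The following category records each piece once. A \emph{weighted set} is a pair $(X,w)$ of a finite set $X$ and a function $w\colon X\to\mathbb{Z}_{>0}$. Let $\mathcal{C}$ be the category of weighted sets in which a morphism $(X,w)\to(Y,v)$ is an injection $f\colon X\to Y$ with $v(f(x))\ge w(x)$ for all $x$. Let $\mathcal{C}^\times$ be its groupoid of isomorphisms.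

\begin{proposition}\label{prop:dictionary}
The category $\operatorname{Rep}^{\mathrm{pol}}(\mathfrak{M})$ is equivalent to the category of functors $\mathcal{C}^\times\to\operatorname{Vect}_k$, and $\operatorname{Mod}_S$ is equivalent to the category of functors $\mathcal{C}\to\operatorname{Vect}_k$.
\end{proposition}

\begin{proof}
The group $\mathfrak{M}$ is the semidirect product of the diagonal torus $T$ and the group of finitary permutations of $\mathbb{Z}_{>0}$. For a finitely supported $w\colon\mathbb{Z}_{>0}\to\mathbb{N}$ let $M_w$ be the subspace of a representation $M$ on which $t\in T$ acts by $\prod_at_a^{w_a}$. Since $k$ is infinite, these characters of $T$ are pairwise distinct. A tensor power of $\mathbf{V}$ is the direct sum of its weight spaces, each spanned by tensors $x_{i_1}\otimes\cdots\otimes x_{i_d}$ with all $i_j\in\operatorname{supp}w$. A $T$-stable subspace of a direct sum of eigenspaces for distinct characters is the sum of its intersections with them. So every polynomial representation $M$ has two properties, inherited from tensor powers: $M=\bigoplus_wM_w$, and a permutation fixing $\operatorname{supp}w$ pointwise acts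 trivially on $M_w$.

Given $(X,w)\in\mathcal{C}$, choose an injection $\iota\colon X\to\mathbb{Z}_{>0}$ and put $M(X,w)=M_{\iota_*w}$, where $\iota_*w$ is $w$ transported along $\iota$ and extended by zero. For a second injection $\iota'$, any permutation $\sigma$ with $\sigma\iota=\iota'$ maps $M_{\iota_*w}$ isomorphically to $M_{\iota'_*w}$, and two such $\sigma$ differ by a permutation fixing $\iota(X)$ pointwise. So $M(X,w)$ is independent of $\iota$ up to canonical isomorphism and is a functor on $\mathcal{C}^\times$, with $M=\bigoplus_wM(\operatorname{supp}w,w)$. Conversely, a functor $F$ on $\mathcal{C}^\times$ gives the representation $\bigoplus_wF(\operatorname{supp}w,w)$. It is polynomial: $F$ is a quotient of a direct sum of linearized representable functors, and the one represented by $([\ell],w)$ gives the span of the vectors $x_{i_1}^{\otimes w_1}\otimes\cdots\otimes x_{i_\ell}^{\otimes w_\ell}$, with $i_1,\ldots,i_\ell$ distinct, in a tensor power of $\mathbf{V}$.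

An $S$-module structure on $M$ is a family of commuting operators $x_a\colon M_w\to M_{w+e_a}$ with $\sigma x_a=x_{\sigma(a)}\sigma$. It extends the functor to $\mathcal{C}$: a morphism $f\colon(X,w)\to(Y,v)$ acts by relabeling along $f$ followed by multiplication by $x^{v-f_*w}$. Conversely, a functor on $\mathcal{C}$ gives operators $x_a$, namely the images of the inclusions $(\operatorname{supp}w,w)\to(\operatorname{supp}(w+e_a),w+e_a)$, and these commute and are equivariant by functoriality. The two constructions are inverse to each other, because every morphism of $\mathcal{C}$ is an isomorphism followed by a composite of such inclusions.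
\end{proof}

This is the only place where $k$ must be infinite: over the field with $q$ elements, $x_1$ and $x_1^q$ have the same character of $T$.

From now on \emph{module} means object of $\operatorname{Mod}_S$, viewed as a functor on $\mathcal{C}$. For $w\colon X\to\mathbb{N}$ with zeros allowed, we put $M(X,w)=M(\operatorname{supp}w,w|_{\operatorname{supp}w})$, so that $x_a\colon M(X,w)\to M(X,w+e_a)$ is defined for $a\in X$. The \emph{length} of $w$ is $|\operatorname{supp}w|$, its \emph{size} is $\sum_xw(x)$, and $\{w>r\}=\{x\in X:w(x)>r\}$. An element of $M(X,w)$ has the length of $w$. For example, $Q_{n,r}(\rho)(X,w)$ is $\rho_{\{w>r\}}$ if $|\{w>r\}|=n$ and $0$ otherwise. In particular \eqref{eq:Qdef} is a polynomial representation, and it is generated by its finite-dimensional value at $([n],r+1)$.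

A functor on the groupoid $\mathcal{C}^\times$ is the same as a representation of $\operatorname{Aut}(Y,\lambda)$ for each isomorphism class $(Y,\lambda)$. Hence an irreducible polynomial representation $L$ is given by an isomorphism class $(Y,\lambda)$, its \emph{type}, and an irreducible representation $L(Y,\lambda)$ of the finite group $\operatorname{Aut}(Y,\lambda)$; it vanishes at all other weighted sets. The \emph{length} of $L$ is $|Y|$. The trivial representation $k$ has empty type, $\mathbf{V}$ has type $([1],1)$, and $\bigwedge^2\mathbf{V}$ has type $([2],(1,1))$ with the sign representation of $\mathfrak{S}_2$.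

Weights add in tensor products: $(M\otimes M')(X,w)=\bigoplus_{u+v=w}M(X,u)\otimes M'(X,v)$, with $u,v\colon X\to\mathbb{N}$. For twists this gives
\begin{equation}\label{eq:twist}
(S/\mathcal{I}_{m,s}\otimes L)(X,w)=\bigoplus_{v}k\,x^{w-v}\otimes L(X,v),\qquad v\le w,\quad |\{w-v>s\}|\le m,
\end{equation}
and the same formula without the second condition for $S\otimes L$. Only those $v$ contribute for which $(\operatorname{supp}v,v)$ is the type of $L$. The exact sequences
\begin{equation}\label{eq:Qseq}
0\to Q_{j,r}\otimes L\to S/\mathcal{I}_{j,r}\otimes L\to S/\mathcal{I}_{j-1,r}\otimes L\to0\qquad(j\ge0)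
\end{equation}
show that $Q_{j,r}\otimes L\in\mathcal{T}_r$, and that $S/\mathcal{I}_{n,r}\otimes L$ has a filtration with quotients $Q_{j,r}\otimes L$, $0\le j\le n$.

\subsection{Noetherianity}

For $(U,u)\in\mathcal{C}$ let $P_u$ be the linearized representable functor: $P_u(X,w)$ has as a basis the injections $f\colon U\to X$ with $w\circ f\ge u$. By Yoneda's lemma, $\operatorname{Hom}(P_u,M)=M(U,u)$, so $P_u$ is projective, and the finitely generated modules are the quotients of finite direct sums of modules $P_u$. In particular their values $M(X,w)$ are finite dimensional. We say that $M$ is \emph{generated in length $\le\ell$} if it is generated by its elements of length at most $\ell$, that is, if it is a quotient of a direct sum of modules $P_u$ with $|U|\le\ell$. For $\ell=-1$ this means $M=0$.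

A quasi-order is a \emph{well-quasi-order} if every infinite sequence $a_1,a_2,\ldots$ has $a_i\le a_j$ for some $i<j$. Then every subset $\Omega$ contains a finite subset $\Omega_0$ such that each element of $\Omega$ lies above an element of $\Omega_0$; otherwise one could choose, term by term, a sequence in $\Omega$ violating the definition. \emph{Higman's lemma} states that the finite words over a well-quasi-ordered alphabet are well-quasi-ordered by the relation: $a_1\cdots a_m\preceq b_1\cdots b_{m'}$ if $a_i\le b_{g(i)}$ for some strictly increasing $g\colon[m]\to[m']$.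

\begin{proposition}\label{prop:noeth}
Every submodule of a finitely generated module is finitely generated.
\end{proposition}

\begin{proof}
The property passes to finite direct sums and quotients, so it suffices to treat a submodule $N\subset P_u$ with $U=[d]$. We use initial terms, as for Gr\"obner bases. Consider triples $(m,w,f)$ with $w\colon[m]\to\mathbb{Z}_{>0}$ and $f\colon[d]\to[m]$ a basis element of $P_u([m],w)$. Put $(m,w,f)\preceq(m',w',f')$ if some strictly increasing $g\colon[m]\to[m']$ satisfies $w'\circ g\ge w$ and $f'=g\circ f$. Encode a triple as the word of length $m$ whose $i$-th letter is $(w(i),c)$, where $c=f^{-1}(i)$ if $i$ is in the image of $f$ and $c=0$ otherwise. Order the alphabet $\mathbb{Z}_{>0}\times\{0,\ldots,d\}$ by $\le$ in the first coordinate and equality in the second. It is a finite disjoint union of copies of $\mathbb{Z}_{>0}$, hence well-quasi-ordered, and $\preceq$ is the order of Higman's lemma. So $\preceq$ is a well-quasi-order.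

For $0\ne\nu\in N([m],w)$ let $\operatorname{in}(\nu)$ be the lexicographically largest $f=(f(1),\ldots,f(d))$ occurring in $\nu$. A strictly increasing $g$ preserves the strict lexicographic order, so $\operatorname{in}(N(g)\nu)=g\circ\operatorname{in}(\nu)$. Choose finitely many nonzero $\nu_i\in N([m_i],w_i)$ such that every triple $(m,w,\operatorname{in}(\nu))$ lies above some $(m_i,w_i,\operatorname{in}(\nu_i))$, and let $N'$ be the submodule they generate. If $N'\ne N$, there is $([m],w)$ with $N'([m],w)\ne N([m],w)$. Choose $\nu$ in the difference with $\operatorname{in}(\nu)$ minimal, and choose $i$ and $g$ with $\operatorname{in}(\nu)=g\circ\operatorname{in}(\nu_i)$ and $w\circ g\ge w_i$. For a suitable scalar $c$ the element $\nu-cN(g)\nu_i$ is zero or has smaller initial term. It is not in $N'$, so both cases are impossible.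
\end{proof}

Thus the finitely generated modules are closed under submodules, quotients and extensions, and $\mathcal{D}$ is a triangulated subcategory of the derived category of $\operatorname{Mod}_S$. Every object of $\mathcal{D}$ is isomorphic to a bounded-above complex of finite direct sums of modules $P_u$, so $\mathcal{D}$ is essentially small.

\subsection{Triangulated subcategories and Grothendieck groups}\label{sub:tri}

We shall use the following facts without further comment.

\begin{enumerate}
\item[(T1)] If two terms of a triangle lie in a triangulated subcategory $\mathcal{T}$, so does the third. A short exact sequence of modules gives a triangle. So a module lies in $\mathcal{T}$ if it has a finite filtration with quotients in $\mathcal{T}$ or a finite resolution by modules in $\mathcal{T}$. The triangles $\tau_{\le i-1}E\to\tau_{\le i}E\to H^i(E)[-i]\to$ show that $\mathcal{D}$ is generated by the finitely generated modules.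
\item[(T2)] The direct summands of objects of $\mathcal{T}$ form a triangulated subcategory $\overline{\mathcal{T}}$ closed under direct summands. Indeed, if $E\oplus E'$ and $F\oplus F'$ lie in $\mathcal{T}$ and $f\colon E\to F$, then the cone of $f\oplus0$ is $\operatorname{cone}(f)\oplus E'[1]\oplus F'$. So $\overline{\mathcal{T}}$ is the closure of $\mathcal{T}$ under cones, shifts and direct summands.
\item[(T3)] For fixed $E$, the objects $F$ with $\operatorname{Hom}(E,F[i])=0$ for all $i$ form a triangulated subcategory closed under direct summands, by the long exact sequence of $\operatorname{Hom}$; the same holds in the first variable. So vanishing of $\operatorname{Hom}$ between all shifts of generators passes to the generated subcategories and to their closures under direct summands.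
\item[(T4)] The group $K_0(\mathcal{D})$ is generated by classes $[E]$ with the relation $[E]=[E']+[E'']$ for each triangle $E'\to E\to E''\to$. For a subgroup $H'$, the objects $E$ with $[E]\in H'$ form a triangulated subcategory.
\end{enumerate}

For a finite group $G$ let $R(G)$ be the Grothendieck group of finite-dimensional representations of $G$ over $k$. By the Jordan--H\"older theorem it is free abelian on the classes of the irreducible representations, in every characteristic. For $(X,w)\in\mathcal{C}$ and a subgroup $G\subset\operatorname{Aut}(X,w)$, evaluation at $(X,w)$ is exact, so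
\begin{equation}\label{eq:ev}
K_0(\mathcal{D})\to R(G),\qquad[E]\mapsto\sum_i(-1)^i\,[H^i(E)(X,w)]
\end{equation}
is a well-defined homomorphism. It sends the class of a module $M$ to $[M(X,w)]$. These homomorphisms are all we need to know about $K_0(\mathcal{D})$.

\section{The smallest missing module}\label{sec:example}

In this section $\operatorname{char}k\ne2$, and $Q=Q_{2,0}(\operatorname{sgn})$. We show by hand that $Q\in\overline{\mathcal{T}}_0$ and $Q\notin\mathcal{T}_0$. Both arguments contain the idea of the general case.

Let $\Lambda=\bigwedge^2\mathbf{V}$, with basis $e_{pq}=x_p\wedge x_q$, $p<q$. The module $Q$ is one-dimensional in each weight of length $2$ and zero in all other weights. It has the basis $x_p^ax_q^b\,e_{pq}$, $a,b\ge0$, on which $x_c$ acts by zero for $c\notin\{p,q\}$.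

\medskip\noindent\emph{$Q$ lies in $\overline{\mathcal{T}}_0$.} The module $Q_{j,0}\otimes\Lambda\in\mathcal{T}_0$ has the basis $x^u\otimes e_{pq}$ with $u$ of length exactly $j$, and $x_c$ kills this vector unless $c\in\operatorname{supp}u$. So multiplication never changes the support of the weight, and $Q_{j,0}\otimes\Lambda$ is the direct sum of its parts of length $i$. The part of length $2$ is spanned by the $x^u\otimes e_{pq}$ with $\operatorname{supp}u\subset\{p,q\}$. Now filter $Q$ by the submodules $Q^{\ge j}$ spanned by the $x_p^ax_q^be_{pq}$ with at least $j$ of the exponents $a,b$ positive. For $j=0,1,2$ the quotient $Q^{\ge j}/Q^{\ge j+1}$ is the length $2$ part of $Q_{j,0}\otimes\Lambda$. Hence $Q\in\overline{\mathcal{T}}_0$.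

\medskip\noindent\emph{$Q$ does not lie in $\mathcal{T}_0$.} Otherwise, by (T4), there is a finite relation
\[
[Q]=\sum c_{m,L}\,[S/\mathcal{I}_{m,0}\otimes L].
\]
Let $N$ be larger than all entries of the types of the $L$ that occur, and write weights as tuples. At the weight $(N,N)$ the left side gives $[\operatorname{sgn}]\in R(\mathfrak{S}_2)$. By \eqref{eq:twist} the terms with $m\le1$ vanish there, because $w-v$ has two positive entries. The module $S/\mathcal{I}_{2,0}$ gives the trivial representation, and $S/\mathcal{I}_{2,0}\otimes\mathbf{V}$ gives the regular representation, with basis $x_1^{N-1}x_2^N\otimes x_1$ and $x_1^Nx_2^{N-1}\otimes x_2$. So this weight alone gives no obstruction: $[S/\mathcal{I}_{2,0}\otimes\mathbf{V}]-[S/\mathcal{I}_{2,0}]$ has the right value. But $S/\mathcal{I}_{2,0}\otimes\mathbf{V}$ also contains $x_1^Nx_2^N\otimes x_3$, of weight $(N,N,1)$, where $Q$ vanishes. This must be canceled by a twist with larger $m$ or with an $L$ of larger length, which brings in a new weight of the same kind, and so on.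

To see that the process cannot end, let $m\ge2$ be the largest index with some $c_{m,L}\ne0$, and let $\lambda$ be a type of maximal length among these $L$. Evaluate at $w=(N,\ldots,N,\lambda)$, with $m$ entries $N$. Terms with smaller $m$ vanish. In a term $S/\mathcal{I}_{m,0}\otimes L$ with $c_{m,L}\neq0$ the difference $w-v$ is positive at the first $m$ places, so it vanishes at the others. Thus $v$ equals $\lambda$ at these places, and $v$ is zero at the first $m$ places by maximality of the length. The right side is therefore $\sum c_{m,L}[L(Y,\lambda)]$, summed over the $L$ of type $(Y,\lambda)$, with $\mathfrak{S}_m$ acting trivially, and it is nonzero. So $Q$ is nonzero at $w$, which forces $m=2$ and $Y=\emptyset$. The relation becomes $[\operatorname{sgn}]=c\,[\operatorname{triv}]$ in $R(\mathfrak{S}_2)$, which is false.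

In short: a twist $S/\mathcal{I}_{m,s}\otimes L$ has a leading weight, at which the $m$ large exponents sit on variables not used by $L$, and there $\mathfrak{S}_m$ can only act trivially.

\section{Independence in the Grothendieck group}\label{sec:A}

\begin{proposition}\label{prop:indep}
Consider a relation in $K_0(\mathcal{D})$ with finitely many nonzero integer coefficients,
\begin{equation}\label{eq:rel}
\sum a_{n,r,\rho}\,[Q_{n,r}(\rho)]=\sum c_{m,s,L}\,[S/\mathcal{I}_{m,s}\otimes L]+\sum c_{\infty,L}\,[S\otimes L],
\end{equation}
where $\rho$ runs over the isomorphism classes of nontrivial irreducible representations of $\mathfrak{S}_n$ and $L$ over the isomorphism classes of irreducible polynomial representations. Then all coefficients vanish.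
\end{proposition}

\begin{proof}
Fix an integer $h$ larger than all $n,r,m,s$ that occur with a nonzero coefficient, and larger than the lengths and the entries of the types of all $L$ that occur. Only terms with nonzero coefficient are considered below. In \eqref{eq:twist}, a contributing $v$ has entries $<h$ and length $<h$.

\medskip\noindent\textbf{Step 1: $c_{\infty,L}=0$ for all $L$.} Many large entries kill all terms except those of $S\otimes L$. Let $Z$ be a set with $2h$ elements, let $(Y,\kappa)\in\mathcal{C}$ be arbitrary, and evaluate \eqref{eq:rel} at $w=2h\sqcup\kappa$ on $Z\sqcup Y$, as representations of $G=\operatorname{Aut}(Y,\kappa)$. The terms $S/\mathcal{I}_{m,s}\otimes L$ vanish, because $w-v>h>s$ at all $2h>m$ points of $Z$. The terms $Q_{n,r}(\rho)$ vanish, because $|\{w>r\}|\ge2h>n$. So $\sum_Lc_{\infty,L}[(S\otimes L)(Z\sqcup Y,w)]=0$.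

The difficulty is that for $S\otimes L$ no condition forces $v$ to be positive on $Y$, so the value mixes many weights of $L$. We separate them according to the support of $v$ in $Y$. For $(Y',\kappa')\in\mathcal{C}$ put
\[
F_L(Y',\kappa')=\bigoplus_{\alpha\colon Z\to\mathbb{N}}\ \bigoplus_{\substack{\beta\le\kappa'\\ \operatorname{supp}\beta=Y'}}L(Z\sqcup Y',\alpha\sqcup\beta),
\]
a finite-dimensional representation of $\operatorname{Aut}(Y',\kappa')$, and let $F(Y',\kappa')=\sum_Lc_{\infty,L}[F_L(Y',\kappa')]$. The condition $\alpha\le2h$ holds for all nonzero summands, so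
\[
(S\otimes L)(Z\sqcup Y,w)=\bigoplus_{Y'\subset Y}F_L(Y',\kappa|_{Y'}).
\]
The group $G$ permutes the summands. So this representation is the direct sum, over the $G$-orbits of subsets $Y'$, of the representations induced from the stabilizer $G_{Y'}$, which acts on $F_L(Y',\kappa|_{Y'})$ through the restriction map $G_{Y'}\to\operatorname{Aut}(Y',\kappa|_{Y'})$. Pullback and induction are exact, so in $R(G)$
\[
0=F(Y,\kappa)+\sum_{\text{orbits of }Y'\subsetneq Y}\operatorname{Ind}_{G_{Y'}}^{G}F(Y',\kappa|_{Y'}).
\]
By induction on $|Y|$ we obtain $F(Y,\kappa)=0$ for all $(Y,\kappa)$.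

Suppose some $c_{\infty,L}\ne0$. Among the types of such $L$ choose $(Y,\kappa)$ of maximal length and, among these, of minimal size. Let $L(Z\sqcup Y,\alpha\sqcup\beta)$ be a nonzero summand of $F_L(Y,\kappa)$ with $c_{\infty,L}\ne0$. The length of $L$ is $|\operatorname{supp}\alpha|+|Y|$, so $\alpha=0$ by maximality. Then $(Y,\beta)$ is a type of maximal length with $\beta\le\kappa$, so $\beta=\kappa$ by minimality of the size. Hence $0=F(Y,\kappa)=\sum c_{\infty,L}[L(Y,\kappa)]$, summed over the $L$ of type $(Y,\kappa)$. The $L(Y,\kappa)$ are pairwise non-isomorphic irreducible representations, so these coefficients vanish, contrary to the choice of $(Y,\kappa)$.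

\medskip\noindent\textbf{Step 2: the other coefficients.} Suppose one of them is nonzero. We evaluate at a leading weight as in Section~\ref{sec:example}. Two things are new: terms of smaller thickness must be removed, and the type must be chosen of maximal size as well. Let $R$ be the largest value of $r$ or $s$ that occurs with a nonzero coefficient. Let $m$ be the largest index with some $c_{m,R,L}\ne0$ or some $a_{m,R,\rho}\ne0$. If some $c_{m,R,L}\ne0$, let $(Y,\lambda)$ be a type of such an $L$ of maximal length and, among these, of maximal size; otherwise let $Y=\emptyset$. Let $|Z|=m$, and let $|Z'|=2h$ if $R\ge1$ and $Z'=\emptyset$ if $R=0$. Evaluate \eqref{eq:rel} at the weight $w$ on $Z\sqcup Z'\sqcup Y$ given by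
\[
w|_Z=2h,\qquad w|_{Z'}=R,\qquad w|_Y=\lambda+R,
\]
as representations of $\mathfrak{S}_Z\times\operatorname{Aut}(Y,\lambda)$. The entries on $Z'$ are large for every thickness below $R$ and small for thickness $R$. The terms are as follows.
\begin{itemize}
\item \emph{$S/\mathcal{I}_{m',s}\otimes L$ with $s<R$, and $Q_{n,r}(\rho)$ with $r<R$.} These occur only if $R\ge1$. In the first, $v$ has length $<h$, so $w-v$ equals $R>s$ at more than $h>m'$ points of $Z'$. In the second, $|\{w>r\}|\ge2h>n$. Both vanish.
\item \emph{$S/\mathcal{I}_{m',R}\otimes L$ with $m'<m$, and $Q_{n,R}(\rho)$ with $n<m$.} We have $w-v>h>R$ and $w>R$ at the $m$ points of $Z$. Both vanish.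
\item \emph{$S/\mathcal{I}_{m,R}\otimes L$ with $c_{m,R,L}\ne0$.} Since $w-v>R$ at all $m$ points of $Z$, formula \eqref{eq:twist} requires $w-v\le R$ elsewhere, so $v\ge\lambda>0$ on $Y$. Maximality of the length gives $\operatorname{supp}v=Y$, and then maximality of the size gives $v|_Y=\lambda$. This $v$ does satisfy the conditions of \eqref{eq:twist}, as $w-v=R$ on $Z'\sqcup Y$. The value is $L(Y,\lambda)$, which is zero unless $L$ has type $(Y,\lambda)$. The group $\mathfrak{S}_Z$ fixes $x^{w-v}$ and fixes $\operatorname{supp}v$ pointwise, so it acts trivially.
\item \emph{$Q_{m,R}(\rho)$.} Here $\{w>R\}=Z\sqcup Y$ has $m+|Y|$ elements. The value is $0$ if $Y\ne\emptyset$ and $\rho_Z$ if $Y=\emptyset$.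
\end{itemize}
If $Y\ne\emptyset$, we get $\sum c_{m,R,L}[L(Y,\lambda)]=0$, summed over the $L$ of type $(Y,\lambda)$. So these coefficients vanish, contrary to the choice of $(Y,\lambda)$. If $Y=\emptyset$, then $c=c_{m,R,k}$ is the only coefficient $c_{m,R,L}$ that can be nonzero, and we get $\sum_\rho a_{m,R,\rho}[\rho]=c\,[\operatorname{triv}]$ in $R(\mathfrak{S}_m)$. The $\rho$ are nontrivial and pairwise non-isomorphic, so $c$ and all $a_{m,R,\rho}$ vanish, contrary to the choice of $m$.
\end{proof}

The hypothesis that $\rho$ is nontrivial enters only in the last line, and it is needed: for trivial $\rho$ the module $Q_{n,r}(\rho)=Q_{n,r}$ lies in $\mathcal{T}_r$ by \eqref{eq:Qseq}.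

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Proposition~\ref{prop:indep} gives the linear independence in $K_0(\mathcal{D})/H$; in particular $[Q_{n,r}(\rho)]\notin H$. By (T4), the objects $E$ with $[E]\in H$ form a triangulated subcategory. It contains all twists, hence the subcategory generated by all $\mathcal{T}_r$, and it does not contain $Q_{n,r}(\rho)$.

It remains to find nontrivial irreducible representations. If $\operatorname{char}k\ne2$, the sign representation serves for all $n\ge2$. Let $\operatorname{char}k=2$ and $n\ge3$, and let $g$ be a $3$-cycle. If all irreducible representations of $\mathfrak{S}_n$ were trivial, then $g-1$ would act nilpotently on the regular representation, so $g^{2^e}-1=(g-1)^{2^e}=0$ in $k[\mathfrak{S}_n]$ for large $e$. This is impossible since $g$ has order $3$.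
\end{proof}

\section{The modules $J_r(V)$}\label{sec:J}

The modules $Q_{n,r}(\rho)$, and the direct summands found in Section~\ref{sec:example}, have a common shape. Each basis vector comes with a finite set $B$ of variables that multiplication preserves. On these variables the module structure is complicated, and on every other variable it is that of $k[x]/(x^{r+1})$. We now allow an arbitrary structure on $B$.

Let $\mathcal{C}_\ell\subset\mathcal{C}$ be the full subcategory of weighted sets $(B,w)$ with $|B|=\ell$, and let $A_\ell=k[y_1,\ldots,y_\ell]$. A functor $V$ on $\mathcal{C}_\ell$ is the same as a $\mathbb{Z}_{>0}^\ell$-graded $A_\ell$-module $\bigoplus_wV([\ell],w)$ with a compatible action of $\mathfrak{S}_\ell$, by the argument of Proposition~\ref{prop:dictionary}. Let $\mathcal{V}_\ell$ be the abelian category of those $V$ that are finitely generated over $A_\ell$. Write $M|_\ell$ for the restriction to $\mathcal{C}_\ell$ of a module $M$, and similarly for polynomial representations.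

\begin{lemma}\label{lem:restr}
If $M$ is a finitely generated module, then $M|_\ell\in\mathcal{V}_\ell$.
\end{lemma}

\begin{proof}
Restriction is exact, so it suffices to treat $P_u$. As an $A_\ell$-module, $P_u|_\ell$ is free with one generator for each injection $f\colon U\to[\ell]$, in the degree equal to $f_*u$ on $f(U)$ and to $1$ elsewhere.
\end{proof}

\begin{definition}\label{def:J}
For $r\in\mathbb{N}\cup\{\infty\}$ and $V\in\mathcal{V}_\ell$ let
\[
J_r(V)(X,w)=\bigoplus_BV(B,w|_B),\qquad B\subset X,\quad|B|=\ell,\quad w\le r\text{ on }X\setminus B,
\]
for $(X,w)\in\mathcal{C}$. A morphism $f\colon(X,w)\to(Y,v)$ maps the $B$-summand to the $f(B)$-summand by $V(f|_B)$ if $v\le r$ on $Y\setminus f(B)$, and to zero otherwise. Let $\mathcal{J}_r\subset\mathcal{D}$ be the triangulated subcategory generated by the $J_r(V)$ for all $\ell\ge0$ and all $V\in\mathcal{V}_\ell$.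
\end{definition}

As an $S$-module, $J_r(V)$ is the direct sum over the $\ell$-element subsets $B\subset\mathbb{Z}_{>0}$ of $V_B\otimes k[x_a:a\notin B]/(x_a^{r+1}:a\notin B)$, where $V_B=\bigoplus_wV(B,w)$ and no relations are imposed for $r=\infty$. The functor $J_r$ is exact. We have $J_r(V)|_\ell=V$, and the $B$-summand at $(X,w)$ is the image of $J_r(V)(B,w|_B)$ under the inclusion $B\subset X$. So generators of $V$ generate $J_r(V)$, which is therefore finitely generated.

\begin{example}\label{ex:J}
For $\ell=0$ and $V=k$ we get $J_r(k)=S/\mathcal{I}_{0,r}$ and $J_\infty(k)=S$. The module $J_0(V)$ is the extension of $V$ by zero. For $r<\infty$,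
\[
Q_{n,r}(\rho)=J_r\big((y_1\cdots y_n)^{r+1}A_n\otimes\rho\big),
\]
since a $B$-summand on the right is nonzero only if $w>r$ on $B$ and $w\le r$ off $B$, that is, $B=\{w>r\}$. For $L$ irreducible of length $\ell$,
\[
S\otimes L=J_\infty(A_\ell\otimes L|_\ell);
\]
to see this, group the summands $x^{w-v}\otimes L(X,v)$ of $(S\otimes L)(X,w)$ by $B=\operatorname{supp}v$.
\end{example}

To compare $\mathcal{J}_r$ with $\mathcal{T}_r$ we first reduce to free $V$. In positive characteristic $A_\ell\otimes L|_\ell$ need not be projective in $\mathcal{V}_\ell$, so we use filtrations in place of splittings.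

\begin{lemma}\label{lem:free}
The category $\mathcal{J}_r$ is generated by the modules $J_r(A_\ell\otimes L|_\ell)$, with $\ell\ge0$ and $L$ irreducible of length $\ell$.
\end{lemma}

\begin{proof}
Let $V\in\mathcal{V}_\ell$. Let $U_0\subset V$ be a sum of finitely many graded pieces that is $\mathfrak{S}_\ell$-stable and generates $V$. Then $F_0=A_\ell\otimes U_0\to V$ is a surjection in $\mathcal{V}_\ell$. Repeating this with the kernel gives an exact sequence $0\to F_\ell\to F_{\ell-1}\to\cdots\to F_0\to V\to0$ in $\mathcal{V}_\ell$ with $F_i=A_\ell\otimes U_i$ for $i<\ell$. By Hilbert's syzygy theorem $F_\ell$ is projective over $A_\ell$, and a finitely generated graded projective module has a homogeneous basis by the graded Nakayama lemma. Let $F_\ell^{\le d}$ be the submodule generated by the elements of total degree at most $d$. It is $\mathfrak{S}_\ell$-stable and free on the basis elements of total degree $\le d$. So $F_\ell^{\le d}/F_\ell^{\le d-1}$ is free on its part $U$ of total degree $d$, and is isomorphic to $A_\ell\otimes U$ in $\mathcal{V}_\ell$. Finally, each coefficient space $U$ or $U_i$ is a finite-dimensional graded space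 with compatible $\mathfrak{S}_\ell$-action. It has a composition series whose quotients are of the form $L|_\ell$. Now apply the exact functor $J_r$ and (T1).
\end{proof}

The next lemma is the general form of the splitting in Section~\ref{sec:example}. For $r>0$ the length is no longer preserved by multiplication, but the union of $\{u>r\}$ and $\operatorname{supp}v$ is.

\begin{lemma}\label{lem:split}
Let $r<\infty$, $j\ge0$, and let $L$ be irreducible of length $\ell$. Then $Q_{j,r}\otimes L=\bigoplus_iJ_r(V_i^{L,j})$, a finite direct sum, where $V_i^{L,j}\in\mathcal{V}_i$ is given by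
\[
V_i^{L,j}(B,w)=\bigoplus_{u+v=w}k\,y^u\otimes L(B,v),\qquad|\{u>r\}|=j,\quad\{u>r\}\cup\operatorname{supp}v=B,
\]
and $y_b$ raises $u_b$ by one, acting as zero if $u_b=r$.
\end{lemma}

\begin{proof}
The space $(Q_{j,r}\otimes L)(X,w)$ is the direct sum of the $k\,x^u\otimes L(X,v)$ over $u+v=w$ with $|\{u>r\}|=j$. Put $B(u,v)=\{u>r\}\cup\operatorname{supp}v$. The operator $x_a$ either kills a summand or preserves $\{u>r\}$ and $v$. So the summands with $|B(u,v)|=i$ span a submodule $W_i$, and $Q_{j,r}\otimes L=\bigoplus_iW_i$, with $W_i=0$ for $i>j+\ell$. The module $W_i$ is a subquotient of $S\otimes L$, hence finitely generated, and $W_i|_i=V_i^{L,j}$ lies in $\mathcal{V}_i$ by Lemma~\ref{lem:restr}. Fix $B\subset X$ with $|B|=i$. If $B(u,v)=B$, then $v=0$ and $u=w\le r$ off $B$. Conversely, if $w\le r$ off $B$, restriction to $B$ is a bijection from the pairs $(u,v)$ on $X$ with $B(u,v)=B$ to the pairs indexing $V_i^{L,j}(B,w|_B)$. For $a\in B$ the operator $x_a$ acts as $y_a$. For $a\notin B$ it raises $u_a=w_a$, and gives zero exactly when $w_a=r$. Hence $W_i=J_r(V_i^{L,j})$.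
\end{proof}

\begin{proposition}\label{prop:sandwich}
For all $r\le\infty$ we have $\mathcal{T}_r\subset\mathcal{J}_r\subset\overline{\mathcal{T}}_r$, and $\mathcal{J}_\infty=\mathcal{T}_\infty$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:free} and Example~\ref{ex:J}, $\mathcal{J}_\infty$ is generated by the modules $S\otimes L$. Let $r<\infty$. The module $S/\mathcal{I}_{n,r}\otimes L$ is filtered by the $Q_{j,r}\otimes L$, which lie in $\mathcal{J}_r$ by Lemma~\ref{lem:split}. So $\mathcal{T}_r\subset\mathcal{J}_r$. For the second inclusion it suffices, by Lemma~\ref{lem:free}, to treat $J_r(A_\ell\otimes L|_\ell)$ with $L$ of length $\ell$. We have $(A_\ell\otimes L|_\ell)(B,w)=\bigoplus_{u+v=w}k\,y^u\otimes L(B,v)$ for $|B|=\ell$, and only $v$ with $\operatorname{supp}v=B$ contribute. The summands with $|\{u>r\}|\ge j$ span a decreasing filtration, $0\le j\le\ell$. Its $j$-th quotient is $V_\ell^{L,j}$, because the condition $\{u>r\}\cup\operatorname{supp}v=B$ holds automatically. By Lemma~\ref{lem:split}, $J_r(V_\ell^{L,j})$ is a direct summand of $Q_{j,r}\otimes L\in\mathcal{T}_r$. So $J_r(A_\ell\otimes L|_\ell)\in\overline{\mathcal{T}}_r$.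
\end{proof}

\section{Shift functors and orthogonality}\label{sec:shift}

To prove $\operatorname{Hom}(E,F)=0$ in a derived category without computing Ext groups, it is enough to find an exact functor $\Sigma$ with a natural transformation $\xi\colon\operatorname{id}\to\Sigma$ such that $\Sigma E=0$ and $\xi_F$ is a split monomorphism. Multiplication by $(r+1)$-st powers of many new variables kills thin modules and is harmless on thick ones, which suggests the following definition.

For $(C,\tau)\in\mathcal{C}$ and a module $M$ put
\[
(\Sigma_\tau M)(X,w)=M(X\sqcup C,w\sqcup\tau).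
\]
This is an exact endofunctor of $\operatorname{Mod}_S$ that commutes with direct sums. The inclusions $X\subset X\sqcup C$ define a natural transformation $\xi_\tau\colon\operatorname{id}\to\Sigma_\tau$, multiplication by $\prod_{c\in C}x_c^{\tau(c)}$.

For $r\in\mathbb{N}\cup\{\infty\}$ let $\mathcal{A}_r$ be the class of finitely generated modules $M$ for which there is an integer $e$ such that $M(X,w)=0$ whenever $|\{w>r\}|>e$. It is closed under submodules, quotients and extensions, and $\mathcal{A}_\infty$ consists of all finitely generated modules. We have $J_r(V)\in\mathcal{A}_r$, with $e=\ell$. Hence all objects of $\mathcal{J}_r$ have cohomology in $\mathcal{A}_r$.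

\begin{lemma}\label{lem:shift}
Let $M$ be a finitely generated module and $(C,\tau)\in\mathcal{C}$.
\begin{enumerate}
\item[(i)] The module $\Sigma_\tau M$ is finitely generated.
\item[(ii)] If $M$ is generated in length $\le\ell$, then $\operatorname{coker}(\xi_\tau\colon M\to\Sigma_\tau M)$ is generated in length $\le\ell-1$.
\item[(iii)] If $C\ne\emptyset$ and $t=\max\tau$, then $\ker(\xi_\tau\colon M\to\Sigma_\tau M)\in\mathcal{A}_{t-1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Sort the injections $f\colon U\to X\sqcup C$ by $U'=f^{-1}(C)$ and $g=f|_{U'}$. This gives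
\[
\Sigma_\tau P_u=\bigoplus_{(U',g)}P_{u|_{U\setminus U'}},
\]
a finite sum over subsets $U'\subset U$ and injections $g\colon U'\to C$ with $\tau\circ g\ge u|_{U'}$, and $\xi_\tau$ is the inclusion of the summand $U'=\emptyset$. So (i) and (ii) hold for $P_u$. A surjection $P\to M$ induces surjections on $\Sigma_\tau$ and on $\operatorname{coker}\xi_\tau$, and the general case follows.

For (iii), the kernel $\Gamma$ is generated by finitely many elements $\gamma_i\in\Gamma(X_i,w_i)$, say with $|X_i|\le e$, and $\gamma_i$ maps to zero in $M(X_i\sqcup C,w_i\sqcup\tau)$. Let $(Y,v)$ have at least $e+|C|$ entries $\ge t$. A morphism $(X_i,w_i)\to(Y,v)$ misses at least $|C|$ of these points, so it factors through $(X_i\sqcup C,w_i\sqcup\tau)$ and kills $\gamma_i$. Thus $\Gamma(Y,v)=0$.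
\end{proof}

\begin{proposition}\label{prop:orth}
Let $r<s\le\infty$. If $E\in\mathcal{D}$ has cohomology in $\mathcal{A}_r$ and $F\in\mathcal{J}_s$, then $\operatorname{Hom}_{\mathcal{D}}(E,F)=0$. In particular $\operatorname{Hom}(\mathcal{J}_r,\mathcal{J}_s)=0$.
\end{proposition}

\begin{proof}
By (T3) we may take $F=J_s(V)[i]$. Choose $e$ such that all cohomology modules of $E$ vanish at weights $w$ with $|\{w>r\}|>e$. Let $|C|=e+1$ and let $\tau$ be the constant function $r+1$. The exact functor $\Sigma_\tau$ and the transformation $\xi_\tau$ pass to the derived category. The cohomology of $\Sigma_\tau E$ at $(X,w)$ is that of $E$ at $w\sqcup\tau$, which has more than $e$ entries larger than $r$. So $\Sigma_\tau E=0$.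

The space $\Sigma_\tau J_s(V)(X,w)$ is a direct sum over subsets $B\subset X\sqcup C$, and morphisms $(X,w)\to(Y,v)$ preserve $B\cap C$. So the summands with $B\cap C=\emptyset$ and those with $B\cap C\ne\emptyset$ span complementary submodules. Since $\tau=r+1\le s$, a subset $B\subset X$ is allowed for $w\sqcup\tau$ exactly when it is allowed for $w$, and $\xi_\tau$ maps $J_s(V)$ isomorphically onto the first submodule. So $\xi_{\tau,F}$ is a split monomorphism. For $\varphi\colon E\to F$, naturality gives $\xi_{\tau,F}\circ\varphi=\Sigma_\tau(\varphi)\circ\xi_{\tau,E}=0$, hence $\varphi=0$.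
\end{proof}

The inequality $r<s$ is used only in the form $\tau\le s$. If $r\ge s$, the map $\xi_\tau$ is zero on $J_s(V)$, and the statement fails, for instance for $E=F=J_s(V)\neq0$.

\section{Generation}\label{sec:gen}

Let $\mathcal{G}\subset\mathcal{D}$ be the triangulated subcategory generated by all $J_r(V)$, $r\le\infty$. We want to show that $\mathcal{G}$ contains every finitely generated module $M$. If $M$ is generated in length exactly $\ell$, there is a natural candidate for comparison, a surjection $\pi\colon J_r(M|_\ell)\to M$. The difficulty is that its kernel lives in larger length, so it is not covered by induction on $\ell$. Shifting goes the other way, by Lemma~\ref{lem:shift}(ii).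

\begin{example}\label{ex:m}
Let $M=\mathfrak{m}=(x_1,x_2,\ldots)$, generated in length $1$, and $r=\infty$. Then $M|_1=y_1A_1$, and $\pi$ is the multiplication map $S\otimes\mathbf{V}\to\mathfrak{m}$. Its kernel contains the elements $x_p\otimes x_q-x_q\otimes x_p$ and vanishes in length $\le1$. On the other hand, for $C$ a point and $\tau=1$ we have $(\Sigma_\tau\mathfrak{m})(X,w)=k$ for all $(X,w)$. So $\Sigma_\tau\mathfrak{m}=S$, and $\xi_\tau$ is the inclusion $\mathfrak{m}\subset S$ with cokernel $k$. Both $S$ and $k$ are generated in length $0$.
\end{example}

The proof below shows that there are only these two possibilities: either some shift expresses $M$ through simpler modules, or $\pi$ is an isomorphism.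

\begin{proposition}\label{prop:gen}
We have $\mathcal{G}=\mathcal{D}$.
\end{proposition}

\begin{proof}
By (T1) it suffices to show $\mathcal{A}_\infty\subset\mathcal{G}$. We prove $\mathcal{A}_r\subset\mathcal{G}$ by induction along the well-ordered set $0<1<\cdots<\infty$. Fix $r$ and assume $\mathcal{A}_s\subset\mathcal{G}$ for all $s<r$.

Let $\mathcal{A}_{r,j}$ be the class of finitely generated modules $M$ with $M(X,w)=0$ unless $|\{w>r\}|=j$. It is closed under submodules and quotients. For $M\in\mathcal{A}_r$, the spans of the $M(X,w)$ with $|\{w>r\}|\ge j$ form a finite filtration by submodules with quotients in $\mathcal{A}_{r,j}$. (For $r=\infty$ only $j=0$ occurs, and $\mathcal{A}_{\infty,0}=\mathcal{A}_\infty$.) So we fix $j$ and prove by induction on $\ell\ge-1$: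
\begin{quote}
every $M\in\mathcal{A}_{r,j}$ that is generated in length $\le\ell$ lies in $\mathcal{G}$.
\end{quote}
For $\ell=-1$ we have $M=0$. Assume the claim for $\ell-1$ and suppose that it fails for some $M$ generated in length $\le\ell$. For a module $M'$ let $M'^{<\ell}$ be the submodule generated by the elements of length $<\ell$. If $M'\in\mathcal{A}_{r,j}$, then $M'^{<\ell}\in\mathcal{G}$ by the induction hypothesis and Proposition~\ref{prop:noeth}.

\medskip\noindent\textbf{Step 1: a minimal counterexample.} By Proposition~\ref{prop:noeth} there is a submodule $M_1\subset M$ that is maximal among those with $M/M_1\notin\mathcal{G}$. Replace $M$ by $M/M_1$. Now $M\notin\mathcal{G}$, but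
\begin{equation}\label{eq:min}
\text{every quotient of $M$ by a nonzero submodule lies in $\mathcal{G}$.}
\end{equation}
If $M^{<\ell}$ were nonzero, then both $M^{<\ell}$ and $M/M^{<\ell}$ would lie in $\mathcal{G}$, hence $M$ too. So $M^{<\ell}=0$, and $M$ is generated by its elements of length $\ell$.

\medskip\noindent\textbf{Step 2: the map $\pi$.} Let $V=M|_\ell\in\mathcal{V}_\ell$. Define $\pi\colon J_r(V)\to M$ on the $B$-summand at $(X,w)$ as the map $M(\iota_B)\colon M(B,w|_B)\to M(X,w)$, where $\iota_B$ is the inclusion. We check compatibility with a morphism $f\colon(X,w)\to(Y,v)$ on an element $z\ne0$ of the $B$-summand. If $v\le r$ off $f(B)$, both composites send $z$ to $M(f\iota_B)z$. Otherwise $J_r(V)(f)z=0$, and we need $M(f\iota_B)z=0$. This is the reason for fixing $j$: since $z\ne0$, the weight $w|_B$ has $j$ entries larger than $r$, so $v$ has at least $j$ such entries on $f(B)$ and one more outside, and $M(Y,v)=0$. The map $\pi$ is the identity in length $\ell$, so it is surjective by Step~1.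

\medskip\noindent\textbf{Step 3: shifting.} \emph{Let $(C,\tau)\in\mathcal{C}$ with $\tau\le r$, and put $N=(\Sigma_\tau M)^{<\ell}$. Then the composite $\eta\colon M\xrightarrow{\xi_\tau}\Sigma_\tau M\to\Sigma_\tau M/N$ is injective.} For $C=\emptyset$ this says $M^{<\ell}=0$; if $r=0$ there is no other case. Let $C\ne\emptyset$ and $t=\max\tau$. Since $\tau\le r$, the finitely generated module $\Sigma_\tau M$ lies in $\mathcal{A}_{r,j}$.
\begin{itemize}
\item By Lemma~\ref{lem:shift}(iii), $\ker\xi_\tau\in\mathcal{A}_{t-1}$. As $t-1<r$, it lies in $\mathcal{G}$ by the induction on $r$.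
\item By Lemma~\ref{lem:shift}(ii), $\operatorname{coker}\xi_\tau\in\mathcal{A}_{r,j}$ is generated in length $\le\ell-1$, so it lies in $\mathcal{G}$ by the induction on $\ell$.
\item If $\Sigma_\tau M$ were in $\mathcal{G}$, then so would be $\operatorname{im}\xi_\tau$, and then $M$. So $\Sigma_\tau M\notin\mathcal{G}$. As $N\in\mathcal{G}$, also $\Sigma_\tau M/N\notin\mathcal{G}$.
\item The map $\eta$ is surjective. Indeed, $\operatorname{coker}\eta=\Sigma_\tau M/(N+\operatorname{im}\xi_\tau)$ is a quotient of $\operatorname{coker}\xi_\tau$, hence generated by elements of length $<\ell$, and these lift to elements of $N$.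
\end{itemize}
So $M/\ker\eta\cong\Sigma_\tau M/N$ is not in $\mathcal{G}$, and $\ker\eta=0$ by \eqref{eq:min}.

\medskip\noindent\textbf{Step 4: $\pi$ is injective.} Suppose $0\ne\kappa\in\ker\pi$ at $(X,w)\in\mathcal{C}$, with components $\kappa_B\in M(B,w|_B)$, and let $\kappa_{B_0}\ne0$. We regard the variables outside $B_0$ as frozen: let $C=X\setminus B_0$ and $\tau=w|_C$. Then $\tau\le r$ by the definition of $J_r(V)$, and $M(X,w)=(\Sigma_\tau M)(B_0,w|_{B_0})$. In this space
\[
0=\pi(\kappa)=\xi_\tau(\kappa_{B_0})+\sum_{B\ne B_0}M(\iota_B)\kappa_B .
\]
Let $B\ne B_0$. As $|B|=|B_0|=\ell$, we have $|B\cap B_0|<\ell$. The inclusion $\iota_B$ factors as $B\subset(B\cap B_0)\sqcup C\subset X$. The value of $M$ at the middle set, with the weight restricted from $w$, is $(\Sigma_\tau M)(B\cap B_0,w|_{B\cap B_0})$, which consists of elements of $\Sigma_\tau M$ of length $<\ell$. The map from there to $M(X,w)$ is the structure map of $\Sigma_\tau M$ for the inclusion $B\cap B_0\subset B_0$. So $M(\iota_B)\kappa_B\in N$. Therefore $\xi_\tau(\kappa_{B_0})\in N$, that is, $\eta(\kappa_{B_0})=0$, and $\kappa_{B_0}=0$ by Step~3. This is a contradiction.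

\medskip
Hence $M\cong J_r(V)\in\mathcal{G}$, contrary to Step~1. This completes both inductions.
\end{proof}

\section{The decomposition after adding direct summands}\label{sec:B}

Propositions~\ref{prop:orth} and~\ref{prop:gen} say that $\mathcal{D}=\langle\mathcal{J}_0,\mathcal{J}_1,\ldots,\mathcal{J}_\infty\rangle$ is a semiorthogonal decomposition. To identify $\mathcal{J}_r$ with $\overline{\mathcal{T}}_r$ we must show that $\mathcal{J}_r$ is closed under direct summands. This is a formal consequence of the decomposition, through the following lemma.

\begin{lemma}\label{lem:star}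
Let $\mathcal{U},\mathcal{W}\subset\mathcal{D}$ be triangulated subcategories with $\operatorname{Hom}(\mathcal{U},\mathcal{W})=0$. Then every object $E$ of the triangulated subcategory generated by $\mathcal{U}$ and $\mathcal{W}$ fits in a triangle $U\to E\to W\to$ with $U\in\mathcal{U}$ and $W\in\mathcal{W}$.
\end{lemma}

\begin{proof}
The class of objects $E$ that fit in such a triangle contains $\mathcal{U}$ and $\mathcal{W}$ and is closed under isomorphisms and shifts. We show that it is closed under cones. Let $U_i\to E_i\to W_i\to$ be such triangles for $i=1,2$, and let $f\colon E_1\to E_2$. The composite $U_1\to E_1\to E_2\to W_2$ is zero, so $U_1\to E_2$ factors through a map $U_1\to U_2$. The $3\times3$ lemma \cite[Prop.~1.1.11]{BBD} states that a commutative square in a triangulated category extends to a diagram whose rows and columns are triangles. Applied to the square with vertices $U_1,E_1,U_2,E_2$, it gives a triangle $U_3\to E_3\to W_3\to$ in which $U_3$ is a cone of $U_1\to U_2$, $E_3$ is a cone of $f$, and $W_3$ is a cone of a map between objects isomorphic to $W_1$ and $W_2$. So $U_3\in\mathcal{U}$ and $W_3\in\mathcal{W}$.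
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Proposition~\ref{prop:sandwich}, $\mathcal{T}_r\subset\mathcal{J}_r\subset\overline{\mathcal{T}}_r$, so $\overline{\mathcal{T}}_r$ is also the closure of $\mathcal{J}_r$ under direct summands. By Proposition~\ref{prop:orth} and (T3), $\operatorname{Hom}(\overline{\mathcal{T}}_r,\overline{\mathcal{T}}_s)=0$ for $r<s$, which contains (1). The $\overline{\mathcal{T}}_r$ contain the $\mathcal{J}_r$, so they generate $\mathcal{D}$ by Proposition~\ref{prop:gen}. This proves the semiorthogonal decomposition.

(3) We show $\overline{\mathcal{T}}_r\subset\mathcal{J}_r$. Let $\mathcal{J}_{<r}$, $\mathcal{J}_{\ge r}$, $\mathcal{J}_{>r}$ be the triangulated subcategories generated by the $\mathcal{J}_s$ with $s$ in the indicated range. By (T3),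
\[
\operatorname{Hom}(\mathcal{J}_{<r},\mathcal{J}_{\ge r})=\operatorname{Hom}(\mathcal{J}_{<r},\overline{\mathcal{T}}_r)=\operatorname{Hom}(\overline{\mathcal{T}}_r,\mathcal{J}_{>r})=0.
\]
Recall that a triangle in which one map is zero splits. Let $E\in\overline{\mathcal{T}}_r$. Lemma~\ref{lem:star} gives a triangle $U\to E\to W\to$ with $U\in\mathcal{J}_{<r}$ and $W\in\mathcal{J}_{\ge r}$. The map $U\to E$ is zero, so $W\cong E\oplus U[1]$. The inclusion of the summand $U[1]$ lies in $\operatorname{Hom}(U[1],W)=0$, so $U=0$ and $E\cong W\in\mathcal{J}_{\ge r}$. Applying Lemma~\ref{lem:star} to $\mathcal{J}_r$ and $\mathcal{J}_{>r}$ gives a triangle $U'\to E\to W'\to$ with $U'\in\mathcal{J}_r$ and $W'\in\mathcal{J}_{>r}$. The map $E\to W'$ is zero, so $U'\cong E\oplus W'[-1]$. The projection to $W'[-1]$ lies in $\operatorname{Hom}(U',W'[-1])=0$, so $W'=0$ and $E\cong U'\in\mathcal{J}_r$.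

(2) By (3) and Proposition~\ref{prop:sandwich}, $\overline{\mathcal{T}}_\infty=\mathcal{J}_\infty=\mathcal{T}_\infty$. Let $r<\infty$ and let $\rho$ be a nontrivial irreducible representation of $\mathfrak{S}_3$. Then $Q_{3,r}(\rho)\in\mathcal{J}_r=\overline{\mathcal{T}}_r$ by Example~\ref{ex:J}, but $Q_{3,r}(\rho)\notin\mathcal{T}_r$ by Theorem~\ref{thm:A}.

(4) Let $\mathcal{T}$ be the triangulated subcategory generated by all $\mathcal{T}_r$, $r\le\infty$. By (T2), $\overline{\mathcal{T}}$ is a triangulated subcategory that contains every $\overline{\mathcal{T}}_r$, so $\overline{\mathcal{T}}=\mathcal{D}$. Thus $\mathcal{T}$ is \emph{dense}: every object of $\mathcal{D}$ is a direct summand of an object of $\mathcal{T}$. By Thomason's theorem \cite[Thm.~2.1]{Thomason}, a dense triangulated subcategory $\mathcal{T}$ of an essentially small triangulated category $\mathcal{D}$ consists exactly of the objects $E$ whose class lies in the image of $K_0(\mathcal{T})\to K_0(\mathcal{D})$. Here the image contains the generators of $H$, and it is contained in $H$ because $[E]\in H$ for all $E\in\mathcal{T}$ by (T4). So the image is $H$.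
\end{proof}

\begin{remark}
Part (4) names a complement for every object: since $[E\oplus E[1]]=0\in H$, the object $E\oplus E[1]$ lies in the subcategory generated by the $\mathcal{T}_r$ for every $E\in\mathcal{D}$, including $E=Q_{n,r}(\rho)$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BBD}
Beilinson, Bernstein and Deligne, \emph{Faisceaux pervers}.

\bibitem{Ganapathy}
Karthik Ganapathy, \emph{Resolutions of symmetric ideals via stratifications of derived categories}, arXiv:2407.16071 (2024).

\bibitem{Thomason}
Thomason, \emph{The classification of triangulated subcategories}, Compositio Math. \textbf{105} (1997).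

\end{thebibliography}
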